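# Rings of cliques in $C_{2k+1}$-free graphs

## 1. The natural guess: hang cliques, or blow up a long odd cycle

Fix an integer $k\ge 2$. All graphs are simple, and $e(G)$ is the number of edges of $G$. A graph is $C_{2k+1}$-free if it contains no cycle of length $2k+1$ as a subgraph. We look at $C_{2k+1}$-free graphs on $n$ vertices with almost $n^2/4$ edges. A complete bipartite graph is an example, and to be far from bipartite such a graph has to give up edges. Which graphs make the best bargain between many edges and large distance from bipartite?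

The answer one would first guess is that two pure types of graph are best: a complete bipartite graph with small cliques hanging on it, and a blowup of the odd cycle $C_{2k+3}$. We first make this precise.

**Definition 1.** $\gamma_2(G)$ is the minimum number of edges whose deletion from $G$ makes it bipartite.

Equivalently, $\gamma_2(G)$ is the minimum number of monochromatic edges over all colorings of the vertices with the colors $0,1$. Indeed, deleting the monochromatic edges leaves a bipartite graph. Conversely, if deleting a set $S$ of edges leaves a bipartite graph, its bipartition is a coloring whose monochromatic edges all lie in $S$. For example, in $K_{q+1}$ a coloring with classes of sizes $a,b$ has $ab\le\lfloor (q+1)^2/4\rfloor$ edges that are not monochromatic, with equality for a balanced coloring. Hence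
$$\gamma_2(K_{q+1})=\binom{q+1}{2}-\Big\lfloor\frac{(q+1)^2}{4}\Big\rfloor=\Big\lfloor\frac{q^2}{4}\Big\rfloor. \tag{1}$$
(For $q=2t$ the middle term is $t(2t+1)-(t^2+t)=t^2$; for $q=2t-1$ it is $t(2t-1)-t^2=t^2-t$.) So a triangle has $\gamma_2=1$, $K_4$ has $\gamma_2=2$, and $K_{2k}$ has $\gamma_2=k(k-1)$. Also, if $G$ contains edge-disjoint subgraphs $G_1,\dots,G_r$, then $\gamma_2(G)\ge\sum\gamma_2(G_i)$, because a deletion set has to work inside each of them.

**Definition 2.** For a graph $F$, an $F$-blowup is obtained from $F$ by replacing each vertex with an independent set (a class) and each edge with a complete bipartite graph. $\mathcal B(n,k)$ is the class of all $C_{2k+3}$-blowups on $n$ vertices.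

For example, the $C_7$-blowup with all classes of size $1$ is $C_7$ itself. Deleting all edges between two consecutive classes of a $C_{2k+3}$-blowup leaves a blowup of a path, which is bipartite. So every odd cycle uses an edge between each pair of consecutive classes and has length at least $2k+3$. In particular the blowup is $C_{2k+1}$-free.

**Definition 3.** A block of a graph is a maximal connected subgraph without a cut vertex: a $2$-connected subgraph, a bridge $K_2$, or an isolated vertex $K_1$. $\mathcal G(n,k)$ is the class of graphs on $n$ vertices in which one distinguished block is complete bipartite and every other block, including any $K_2$ or $K_1$ block, is a clique of size at most $2k$. Connectivity is not assumed.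

For example, take $k=2$, a large complete bipartite graph, a $K_4$ sharing one vertex with it, and a triangle sharing one vertex with that $K_4$. We recall the textbook facts on blocks: two blocks share at most one vertex, every edge lies in exactly one block, and every cycle lies in one block. Therefore $e$ is additive over blocks. So is $\gamma_2$: blocks are edge-disjoint, and if each block has been made bipartite then no odd cycle is left. Every cycle in a member of $\mathcal G(n,k)$ is even or has length at most $2k$, so these graphs are $C_{2k+1}$-free too.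

The guess appears as a conjecture in Sijie Ren, Jian Wang, Shipeng Wang, Weihua Yang, "A stability result for $C_{2k+1}$-free graphs", arXiv:2307.07962 (2023). The quantifiers there read "Fixed $k\ge2$ and let $\delta>0$ be small enough. Then for any $\delta>0$ and large enough $n$", which contradicts itself. We use the following interpretation.

**Conjecture.** For every integer $k\ge 2$ there exists $\varepsilon_k>0$ such that for every $\delta$ with $0<\delta\le\varepsilon_k$ there exists $n_0=n_0(k,\delta)$ with the following property. For every $n\ge n_0$ and every $C_{2k+1}$-free graph $G$ on $n$ vertices with $e(G)\ge(\frac14-\delta)n^2$, there is a graph $G^*\in\mathcal B(n,k)\cup\mathcal G(n,k)$ satisfying $e(G^*)\ge e(G)$ and $\gamma_2(G^*)\ge\gamma_2(G)$.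

## 2. The guess on bipartite graphs, single extra edges, and one hanging block

If $\gamma_2(G)=0$, then $G$ is bipartite, $e(G)\le\lfloor n^2/4\rfloor$, and the balanced complete bipartite graph on $n$ vertices serves as $G^*$. The guess is right.

Now start from a complete bipartite graph with parts $A,B$, both of size at least $k+1$, and try to make it non-bipartite cheaply. An edge $aa'$ inside $A$ is forbidden: the core has a path of length $2k$ from $a$ to $a'$ (it uses $k+1$ vertices of $A$ and $k$ of $B$), which closes to a $C_{2k+1}$. A new vertex joined to both some $a\in A$ and some $b\in B$ is forbidden as well: the core has an $a$–$b$ path of length $2k-1$, which closes to a $C_{2k+1}$. Two ways out suggest themselves. One can attach the odd part to the core through a single vertex, which is what $\mathcal G(n,k)$ does, or make odd cycles go the long way round, which is what $\mathcal B(n,k)$ does.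

For a third test take $k=2$ and hang on a vertex $u$ of a complete bipartite graph a block that is not a clique, say $K_4$ minus an edge, using three new vertices. It contributes $5$ edges and $\gamma_2=1$. Putting the missing edge back gives a member of $\mathcal G(n,2)$ with one more edge and $\gamma_2$ larger by one. The guess survives again.

## 3. What a vertex outside the core buys, and where the accounting breaks

Let us try to prove the guess by bookkeeping. A balanced complete bipartite core on $n-x$ vertices has $\lfloor (n-x)^2/4\rfloor=\frac{n^2}4-\frac{x}{2}n+O(x^2)$ edges. So each vertex kept outside the core costs about $n/2$ edges, and the number of edges inside the small attached pieces is negligible in comparison. The price is counted in vertices.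

What does a vertex buy? A hanging clique $K_{q+1}$ uses $q$ new vertices and buys $\lfloor q^2/4\rfloor$. The best rate is that of $K_{2k}$, which buys $k(k-1)$ for $2k-1$ vertices. Put
$$\rho=\frac{k(k-1)}{2k-1},\qquad T=(2k-1)k(k-1).$$

**Lemma 3.** For $0\le q\le 2k-1$ we have $\lfloor q^2/4\rfloor\le\rho q$.

*Proof.* For $q=2k-1$ both sides equal $k(k-1)$. For $q\le 2k-2$ we have $\frac{q^2}4\le\frac{(k-1)q}{2}\le\frac{k(k-1)}{2k-1}q$, because $\frac12\le\frac{k}{2k-1}$. $\square$

So a sensible plan for a graph made of a bipartite core and edge-disjoint cliques $K_{q_i+1}$, with $h$ vertices outside the core, is to write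
$$\sum_i\Big\lfloor\frac{q_i^2}{4}\Big\rfloor\le\rho\sum_i q_i\le\rho h .$$
The first inequality is Lemma 3. The second says that a clique on $q+1$ vertices needs $q$ vertices of its own. When the core and the cliques are the blocks of the graph, this is true: pieces that meet in a tree-like way lose one vertex per attachment. It is false when the pieces close up to a ring. If a chain of cliques starts at a core vertex $u$ and ends at another core vertex $v$, then both ends are core vertices, and the chain needs one new vertex fewer than $\sum q_i$. This is the point where the attempted proof stops, and one vertex saved is worth about $n/2$ edges.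

Can the ring be closed without creating a $C_{2k+1}$? Let $\ell$ cliques form a chain from $u$ to $v$. A path through the chain uses at least $\ell$ edges, and detours inside the cliques give paths of both parities, so parity cannot protect us. We want every cycle through the chain to have length at least $2k+2$. If $d$ is the distance from $u$ to $v$ in the core, this means $\ell+d\ge 2k+2$. In a complete bipartite core, $u$ and $v$ on opposite sides have $d=1$, and on the same side $d=2$. But if they are on opposite sides and we delete the single edge $uv$, then $d=3$, so $\ell=2k-1$ cliques are enough. We pay one edge and gain a vertex.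

The blowups in $\mathcal B(n,k)$ already contain this trick. Let two classes of a $C_{2k+3}$-blowup grow, namely the second and third of four consecutive ones, and keep all others of size $1$. The four consecutive classes form a complete bipartite graph minus one edge $uv$, and the other $2k-1$ classes form a path of length $2k$ from $u$ to $v$. The counterexample threads the cliques of $\mathcal G(n,k)$ on a ring of this shape.

## 4. Four theorems: the guess fails for every $k\ge2$

We compare with a class larger than $\mathcal B(n,k)\cup\mathcal G(n,k)$, so that mixtures of the two types cannot rescue the guess either.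

**Definition 4.** $\mathcal M(n,k)$ is the class of $n$-vertex graphs in which one distinguished block $D$ is either complete bipartite or a $C_{2k+3}$-blowup with all classes nonempty, and every other block is a clique of size at most $2k$.

For example, a $C_7$-blowup with a $K_4$ hanging on one of its vertices is in $\mathcal M(n,2)$. Clearly $\mathcal G(n,k)\subseteq\mathcal M(n,k)$. A $C_{2k+3}$-blowup with nonempty classes is $2$-connected: after removing a vertex we are left with such a blowup again, or with a blowup of a path with nonempty classes, and both are connected. So it is a single block and lies in $\mathcal M(n,k)$. A blowup with an empty class, if that is allowed, is bipartite and has $\gamma_2=0$. Hence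
$$\text{every member of }\mathcal B(n,k)\cup\mathcal G(n,k)\text{ with }\gamma_2>0\text{ lies in }\mathcal M(n,k). \tag{2}$$

**Theorem 1 (disproof, all $k\ge2$).** Let $k\ge 2$ and $\delta>0$. For all sufficiently large $n$ there is a $C_{2k+1}$-free graph $G$ on $n$ vertices with $e(G)\ge(\frac14-\delta)n^2$ such that no $G^*\in\mathcal M(n,k)$ satisfies both $e(G^*)\ge e(G)$ and $\gamma_2(G^*)\ge\gamma_2(G)$. Since $\gamma_2(G)>0$, no $G^*\in\mathcal B(n,k)\cup\mathcal G(n,k)$ does either.

**Theorem 2 (linear gap, $k\ge3$).** Let $k\ge 3$ and let $M\ge1$ be an integer with $M\le \frac{4k^2(k-1)^2}{(2k-1)^3}$ ($M=1$ is always allowed, and the bound is $\sim k/2$). For all large $n$ there is a $C_{2k+1}$-free $n$-vertex graph $G$ with $e(G)=\frac{n^2}4-O_k(n)$, $\gamma_2(G)=MT$, and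
$$e(G)-\max\{e(G^*):G^*\in\mathcal M(n,k),\ \gamma_2(G^*)\ge\gamma_2(G)\}=\tfrac{M}{2}n+O_k(1).$$

**Theorem 3 ($M=1$, $k\ge3$).** For the graph $G$ of Theorem 2 with $M=1$ and $n$ large, every $G^*\in\mathcal M(n,k)$ with $e(G^*)\ge e(G)-(2k-2)$ satisfies $\gamma_2(G^*)\le\gamma_2(G)-(k-1)$. Equality is attained by a member of $\mathcal G(n,k)$.

**Theorem 4 ($k=2$).** For all large $n$ there is a $C_5$-free $n$-vertex graph $G$ with $\gamma_2(G)=3$ and $e(G)=\lfloor\frac{(n-5)^2}4\rfloor+10$, while $\max\{e(G^*):G^*\in\mathcal M(n,2),\ \gamma_2(G^*)\ge 3\}=\lfloor\frac{(n-5)^2}4\rfloor+9$.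

**Proof of Theorem 1 from Theorems 2 and 4.** Take the graph of Theorem 2 with $M=1$ if $k\ge3$, and the graph of Theorem 4 if $k=2$. In both cases $e(G)=\frac{n^2}4-O_k(n)\ge(\frac14-\delta)n^2$ for large $n$, and every $G^*\in\mathcal M(n,k)$ with $\gamma_2(G^*)\ge\gamma_2(G)$ has fewer edges than $G$. As $\gamma_2(G)>0$, any $G^*\in\mathcal B(n,k)\cup\mathcal G(n,k)$ with $\gamma_2(G^*)\ge\gamma_2(G)$ lies in $\mathcal M(n,k)$ by (2), so it has fewer edges too. In particular, whatever $\varepsilon_k$ is proposed, the conjecture already fails for $\delta=\varepsilon_k$ and all large $n$. $\square$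

## 5. The ring of cliques

Let $M\ge1$ and put
$$X=M(2k-1)^2,\qquad s=4Mk(k-1)=X-M .$$

**Construction 1.** Take disjoint sets $A,B$ with $|A|=\lfloor\frac{n-s}2\rfloor$, $|B|=\lceil\frac{n-s}2\rceil$, and distinct vertices $u_1,\dots,u_M\in A$ and $v_1,\dots,v_M\in B$. The core is the complete bipartite graph between $A$ and $B$ minus the $M$ edges $u_jv_j$. For each $j$ add a chain $W_j$ of $2k-1$ cliques $Q^j_1,\dots,Q^j_{2k-1}$, each a $K_{2k}$. Consecutive cliques share exactly one vertex, non-consecutive cliques are disjoint, $u_j\in Q^j_1$, $v_j\in Q^j_{2k-1}$, and $u_j$, $v_j$ and the $2k-2$ shared vertices are all distinct. Apart from $u_j,v_j$ all vertices of $W_j$ are new, and different chains are disjoint. Call the resulting graph $G$.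

**Step 1: counting vertices and edges.** This step checks that $G$ has $n$ vertices and shows what the ring costs. A chain has $2k(2k-1)-(2k-2)=(2k-1)^2+1$ vertices, hence $(2k-1)^2-1=4k(k-1)$ new ones. So $G$ has $(n-s)+4Mk(k-1)=n$ vertices. Note that $2k-1$ cliques $K_{2k}$ hanging in a tree-like way would need $(2k-1)^2$ new vertices; the ring saves one. Since $(2k-1)\binom{2k}2=k(2k-1)^2$,
$$e(G)=\Big\lfloor\frac{(n-s)^2}4\Big\rfloor-M+M(2k-1)\binom{2k}2=\Big\lfloor\frac{(n-s)^2}4\Big\rfloor+kX-M . \tag{3}$$

**Step 2: $G$ is $C_{2k+1}$-free.** This step checks that no cycle through a chain is too short. Let $C$ be a cycle in $G$. If $C$ lies in the core, it is even. If $C$ lies in some $W_j$, it lies in a block of $W_j$; the shared vertices are cut vertices of $W_j$, so the blocks are the cliques, and $|C|\le 2k$.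

Suppose neither holds. Say that $C$ enters $W_j$ if it uses an edge of $W_j$. Since $C$ is not in the core, it enters some chain. As $W_j$ meets the rest of $G$ only in $u_j$ and $v_j$, and $C$ is not contained in $W_j$, every maximal segment of $C$ inside an entered $W_j$ is a path with both ends in $\{u_j,v_j\}$. The ends are distinct, as otherwise the segment would be all of $C$. Since $C$ visits each of $u_j,v_j$ once, there is exactly one such segment, a $u_j$–$v_j$ path. It crosses all $2k-1$ cliques, so its length is at least $2k-1$.

If exactly one chain $W_j$ is entered, the rest of $C$ is a $u_j$–$v_j$ path in the core. It has odd length because $u_j\in A$ and $v_j\in B$, and its length is not $1$ because $u_jv_j$ is not an edge. So its length is at least $3$ and $|C|\ge(2k-1)+3=2k+2$. If at least two chains are entered, then, the chains being disjoint, consecutive chain segments along $C$ are separated by core segments joining distinct vertices, and there are at least two of these. Hence $|C|\ge2(2k-1)+2=4k\ge2k+2$. In no case is $|C|=2k+1$.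

**Step 3: $\gamma_2(G)=MT$.** This step computes what the ring buys. The $M(2k-1)$ cliques $K_{2k}$ are edge-disjoint and each has $\gamma_2=k(k-1)$, so $\gamma_2(G)\ge M(2k-1)k(k-1)=MT$. Conversely, color $A$ with $0$, $B$ with $1$, and the shared vertices arbitrarily. Each clique then has two precolored vertices. Since $k\ge2$, the coloring extends to each clique with $k$ vertices of each color. Each clique has $2\binom k2=k(k-1)$ monochromatic edges, and the core has none. So $\gamma_2(G)\le MT$.

Steps 1–3 hold for every $k\ge2$ and $M\ge1$. The hypotheses of Theorem 2 enter only in the comparison with $\mathcal M(n,k)$.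

## 6. How much a member of $\mathcal M(n,k)$ can achieve

The hanging cliques are controlled by Lemma 3. For blowups we need the analogous bookkeeping, in which the vertices outside the "core" are the $2k-1$ consecutive classes of least total size.

**Lemma 1.** Let $D$ be a $C_{2k+3}$-blowup ($k\ge2$) on $m$ vertices with all classes nonempty. Let $\sigma$ be the minimum total size of $2k-1$ cyclically consecutive classes, attained by consecutive classes of sizes $y_1,\dots,y_{2k-1}$. Then:

1. $e(D)\le m(m-\sigma)/4$;
2. $e(D)\le \frac{(m-\sigma)^2}4+\big(y_1y_2+\dots+y_{2k-2}y_{2k-1}+y_{2k-1}y_1\big)\le\frac{(m-\sigma)^2}4+\frac{\sigma^2}2$;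
3. $\gamma_2(D)\le \min_{1\le j\le 2k-2}y_jy_{j+1}\le\frac{\sigma^2}{4k(k-1)}$.

*Proof.* **Part 1: a bound useful for large $\sigma$.** This part bounds degree sums along edges. Take an edge between two consecutive classes. The degrees of its ends add up to the total size of four consecutive classes, namely these two and the neighboring class on each side. The other $2k-1$ classes are consecutive and have total size at least $\sigma$, so the degree sum is at most $m-\sigma$. Summing over all edges, each vertex $v$ contributes $d(v)$ exactly $d(v)$ times. With Cauchy–Schwarz,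
$$\frac{4e(D)^2}{m}\le\sum_v d(v)^2=\sum_{vv'\in E(D)}\big(d(v)+d(v')\big)\le e(D)(m-\sigma).$$

**Part 2: a bound sharp for bounded $\sigma$.** This part compares $D$ with a complete bipartite graph on $m-\sigma$ vertices. Let $w_1,w_2,w_3,w_4$ be the sizes of the other four classes, in the cyclic order $w_1,w_2,w_3,w_4,y_1,\dots,y_{2k-1}$, and write $y_*=y_{2k-1}$. Then
$$e(D)=w_1w_2+w_2w_3+w_3w_4+w_4y_1+w_1y_*+\sum_{j=1}^{2k-2}y_jy_{j+1}.$$
Now $(w_1+w_3)(w_2+w_4)=w_1w_2+w_1w_4+w_2w_3+w_3w_4$ contains the unwanted term $w_1w_4$. Subtracting $(w_1-y_1)(w_4-y_*)=w_1w_4-w_1y_*-w_4y_1+y_1y_*$ removes it and produces the two mixed terms, so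
$$e(D)=(w_1+w_3)(w_2+w_4)-(w_1-y_1)(w_4-y_*)+y_1y_*+\sum_{j=1}^{2k-2}y_jy_{j+1}. \tag{4}$$
The window $y_2,\dots,y_{2k-1},w_1$ has total size $\sigma-y_1+w_1\ge\sigma$, so $w_1\ge y_1$. The window $w_4,y_1,\dots,y_{2k-2}$ gives $w_4\ge y_*$ in the same way. So the subtracted product is nonnegative. Since $w_1+w_2+w_3+w_4=m-\sigma$, the first product is at most $\frac{(m-\sigma)^2}4$. This is the first inequality. For the second, the products $y_iy_j$ that occur belong to distinct pairs $\{i,j\}$ because $2k-1\ge3$, and $\sigma^2\ge2\sum_{i<j}y_iy_j$.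

**Part 3: what a blowup buys.** This part bounds the smallest product of consecutive classes by the total $\sigma$. Deleting all edges between two consecutive classes makes $D$ bipartite, so $\gamma_2(D)\le\tau:=\min_{1\le j\le2k-2}y_jy_{j+1}$. To see what to aim for, suppose that all odd-indexed $y_j$ equal $a$ and all even-indexed ones equal $b$. There are $k$ odd and $k-1$ even indices, so $\sigma=ka+(k-1)b\ge2\sqrt{k(k-1)ab}$, which is the claim. In general we write $\sigma$ as a weighted average of such expressions over consecutive pairs. For $1\le i\le k-1$ put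
$$\omega_{2i-1}=\frac{k-i}{k(k-1)},\qquad\omega_{2i}=\frac{i}{k(k-1)},\qquad\text{and}\qquad\omega_0=\omega_{2k-1}=0 .$$
These are nonnegative, and since $\omega_{2i-1}+\omega_{2i}=\frac1{k-1}$, their sum is $1$. For even $j=2i$ we have just seen that $\omega_{j-1}+\omega_j=\frac1{k-1}$. For odd $j=2i-1$ with $1\le i\le k$ we have $\omega_{j-1}+\omega_j=\frac{(i-1)+(k-i)}{k(k-1)}=\frac1k$; the formulas give $\omega_0=0$ for $i=1$ and $\omega_{2k-1}=0$ for $i=k$, as they should.

For the pair $\{j,j+1\}$ let $y_{\rm odd},y_{\rm even}$ denote the entries of $y_j,y_{j+1}$ with odd and even index. In the sum $\sum_{j=1}^{2k-2}\omega_j\big(k\,y_{\rm odd}+(k-1)\,y_{\rm even}\big)$, the number $y_j$ occurs in the pairs $\{j-1,j\}$ and $\{j,j+1\}$. Its coefficient is $k\cdot\frac1k=1$ for odd $j$ and $(k-1)\cdot\frac1{k-1}=1$ for even $j$. By the inequality of arithmetic and geometric means,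
$$\sigma=\sum_{j=1}^{2k-2}\omega_j\big(k\,y_{\rm odd}+(k-1)\,y_{\rm even}\big)\ge\sum_{j=1}^{2k-2}\omega_j\cdot2\sqrt{k(k-1)\tau}=2\sqrt{k(k-1)\tau}.$$
Squaring gives $\tau\le\frac{\sigma^2}{4k(k-1)}$. $\square$

For $k=2$ the weights are $\frac12,\frac12$ and the identity reads $y_1+y_2+y_3=\frac12(2y_1+y_2)+\frac12(y_2+2y_3)$.

**Step 4: the budget of a member of $\mathcal M(n,k)$.** This step turns every $G^*\in\mathcal M(n,k)$ into one number $x$ that controls both $e$ and $\gamma_2$. Let $D$ be the distinguished block, $m=|D|$, $h=n-m$. Let the other blocks be cliques with $q_i+1$ vertices, $0\le q_i\le2k-1$. Put $\sigma=0$ if $D$ is complete bipartite, and let $\sigma$ be as in Lemma 1 otherwise; in the latter case $\sigma\ge2k-1$. Put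
$$x=\sigma+h .$$

Take a spanning tree in each block. A cycle in the union of these trees would lie in one block, hence in one tree, which is impossible. So the union is a forest on $n$ vertices, and $(m-1)+\sum q_i\le n-1$, that is, $\sum q_i\le h$. This is the inequality that the ring of Section 5 violates. By additivity over blocks, (1) and Lemma 1(3) (when $D$ is complete bipartite, $\gamma_2(D)=0$),
$$\gamma_2(G^*)\le\frac{\sigma^2}{4k(k-1)}+\sum_i\Big\lfloor\frac{q_i^2}4\Big\rfloor,\qquad \sigma+\sum_iq_i\le x. \tag{5}$$

For the edges, the clique blocks have $\sum\frac{q_i(q_i+1)}2\le k\sum q_i\le kh\le kx$ edges in total. When $D$ is complete bipartite, $e(D)\le m^2/4$, so the bounds of Lemma 1(1) and of the end of Lemma 1(2) hold with $\sigma=0$. Since $\sigma\le m$ and $m-\sigma=n-h-\sigma=n-x$, we have $0\le m-\sigma$ and $x\le n$. Using $m\le n$ and $\sigma\le x$,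
$$e(G^*)\le\frac{m(m-\sigma)}4+kh\le\frac{n(n-x)}4+kx,\qquad e(G^*)\le\frac{(n-x)^2}4+\frac{x^2}2+kx. \tag{6}$$

**Lemma 2.** If $n\ge4k$ and $x\ge X$ for an integer $X\ge1$, then $e(G^*)\le\frac{(n-X)^2}4+8X^2+4kX$.

*Proof.* If $X\le x\le4X$, use the second bound in (6): since $x\le n$ we have $(n-x)^2\le(n-X)^2$, and $\frac{x^2}2\le8X^2$, $kx\le4kX$. If $x>4X$, use the first bound. Since $\frac n4-k\ge0$,
$$e(G^*)\le\frac{n^2}4-x\Big(\frac n4-k\Big)\le\frac{n^2}4-4X\Big(\frac n4-k\Big)=\frac{n^2}4-Xn+4kX\le\frac{(n-X)^2}4+4kX ,$$
where the last step holds because $\frac{(n-X)^2}4=\frac{n^2}4-\frac{Xn}2+\frac{X^2}4$. $\square$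

## 7. A gap of $\frac M2n$ edges for $k\ge3$

**Proof of Theorem 2.** Let $G$ be the graph of Construction 1 for an allowed $M$. By Section 5 it is a $C_{2k+1}$-free graph on $n$ vertices with $\gamma_2(G)=MT$, and (3) gives $e(G)=\frac{n^2}4-O_k(n)$.

**Step 5: $M=1$ is allowed.** This step checks that the hypothesis is not empty. Put $z=2k-1\ge5$. Then $4k(k-1)=z^2-1$, so
$$4k^2(k-1)^2=\frac{(z^2-1)^2}4\ge\frac{z^4-2z^2}4=\frac{z^3(z-2/z)}4>z^3 ,$$
because $z-\frac2z\ge5-\frac25>4$. For large $k$ the bound $\frac{4k^2(k-1)^2}{(2k-1)^3}$ is $\sim\frac{4k^4}{8k^3}=\frac k2$.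

**Step 6: a competitor needs $x\ge X$.** This step shows that below the budget $X$ neither cliques nor blowups reach $\gamma_2=MT$. By (5) the blowup buys at most $\frac{\sigma^2}{4k(k-1)}$, which is at most $\rho\sigma$ exactly when $\sigma\le4k(k-1)\rho=\frac{4k^2(k-1)^2}{2k-1}$. The bound on $M$ is made for this. Let $G^*\in\mathcal M(n,k)$ with $\gamma_2(G^*)\ge MT$, and suppose $x\le X-1$. Then
$$\sigma\le x<X=M(2k-1)^2\le\frac{4k^2(k-1)^2}{2k-1}=4k(k-1)\rho ,$$
so $\frac{\sigma^2}{4k(k-1)}\le\rho\sigma$. By (5), Lemma 3 and $\rho X=M(2k-1)k(k-1)=MT$,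
$$\gamma_2(G^*)\le\rho\Big(\sigma+\sum_iq_i\Big)\le\rho x\le\rho(X-1)=MT-\rho<MT ,$$
a contradiction. So $x\ge X$.

**Step 7: comparing edges.** This step converts the extra $M$ vertices into edges. By Lemma 2, $e(G^*)\le\frac{(n-X)^2}4+O_k(1)$; here $X$ and $M$ are bounded in terms of $k$. By (3) and $s=X-M$, $e(G)=\frac{(n-X+M)^2}4+O_k(1)$. The difference of the two squares is $\frac{2M(n-X)+M^2}4$, so
$$e(G)-e(G^*)\ge\frac M2n-O_k(1).$$

**Step 8: the gap is not larger.** This step exhibits a competitor. Attach $M(2k-1)$ pendant copies of $K_{2k}$, each sharing one vertex with a balanced complete bipartite graph on $n-X$ vertices and otherwise disjoint from everything else. They use $M(2k-1)(2k-1)=X$ new vertices, so this is a member of $\mathcal G(n,k)$ on $n$ vertices, with $\gamma_2=M(2k-1)k(k-1)=MT$ and $\frac{(n-X)^2}4+O_k(1)$ edges. So the gap is $\frac M2n+O_k(1)$. $\square$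

## 8. With nearly as many edges, a loss of $k-1$ in $\gamma_2$

**Proof of Theorem 3.** Let $k\ge3$ and $M=1$, so $X=(2k-1)^2$ and $s=X-1=4k(k-1)$, and let $e(G^*)\ge e(G)-(2k-2)$.

**Step 9: the budget is at most $s$.** This step turns the edge condition into a bound on $x$. If $x\ge X$, then Lemma 2 gives $e(G^*)\le\frac{(n-X)^2}4+O_k(1)$, while $e(G)=\frac{(n-X+1)^2}{4}+O_k(1)$; for large $n$ this contradicts $e(G^*)\ge e(G)-(2k-2)$. So $x\le X-1=s$. Note that $\rho s=\rho X-\rho=T-\rho$.

**Step 10: the case $\sigma>0$.** This step shows that having a blowup as distinguished block loses enough. Here $2k-1\le\sigma\le s=4k(k-1)$, so $\frac{\sigma^2}{4k(k-1)}\le\sigma$. Moreover $(\rho-1)(2k-1)=k(k-1)-(2k-1)=k^2-3k+1>0$ for $k\ge3$, so $\rho>1$. By (5), Lemma 3 and $\sum q_i\le s-\sigma$,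
$$\gamma_2(G^*)\le\sigma+\rho(s-\sigma)=\rho s-(\rho-1)\sigma\le\rho s-(\rho-1)(2k-1)=T-\rho-(k^2-3k+1).$$
This is at most $T-(k-1)$ if and only if $\rho+k^2-4k+2\ge0$. For $k=3$ the left side is $\frac65-1>0$. For $k\ge4$ we have $k^2-4k+2\ge2$.

**Step 11: the case $\sigma=0$.** This step measures how far a collection of cliques must stay from the ideal rate $\rho$ when the budget is $s$, which is one short of a multiple of $2k-1$. Put $\mathrm{def}(q)=\rho q-\lfloor q^2/4\rfloor$, which is nonnegative by Lemma 3. Now $D$ is complete bipartite, so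
$$\gamma_2(G^*)=\sum_i\Big\lfloor\frac{q_i^2}4\Big\rfloor=T-\rho-\rho\Big(s-\sum_iq_i\Big)-\sum_i\mathrm{def}(q_i),$$
where $\sum q_i\le x\le s$. Thus it suffices to show
$$\rho\Big(s-\sum_iq_i\Big)+\sum_i\mathrm{def}(q_i)\ge k-1-\rho=\frac{(k-1)(2k-1)-k(k-1)}{2k-1}=\frac{(k-1)^2}{2k-1}. \tag{7}$$

Suppose first that some $q=q_i$ satisfies $1\le q\le2k-2$. Then $\mathrm{def}(q)\ge q(\rho-\frac q4)$. This lower bound is concave in $q$, so on $[1,2k-2]$ it is at least the smaller of its endpoint values, which are
$$\rho-\frac14\qquad\text{and}\qquad(2k-2)\Big(\rho-\frac{k-1}2\Big)=2(k-1)^2\Big(\frac k{2k-1}-\frac12\Big)=\frac{(k-1)^2}{2k-1}.$$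
Since $\rho-\frac{(k-1)^2}{2k-1}=\frac{k-1}{2k-1}\ge\frac14$, the smaller one is $\frac{(k-1)^2}{2k-1}$. As all terms on the left of (7) are nonnegative, (7) holds.

Otherwise every $q_i$ is $0$ or $2k-1$, and $\sum q_i$ is a multiple of $2k-1$. Since $s=(2k-2)\cdot2k=(2k-2)(2k-1)+(2k-2)$ and $\sum q_i\le s$, we get $s-\sum q_i\ge2k-2$. Then $\rho(2k-2)=\frac{2k(k-1)^2}{2k-1}\ge\frac{(k-1)^2}{2k-1}$, and (7) holds again.

**Step 12: equality.** This step shows that both numbers in the theorem are met at once. Attach $2k-2$ pendant copies of $K_{2k}$ and one pendant $K_{2k-1}$ to the balanced complete bipartite graph on $n-s$ vertices. They use $(2k-2)(2k-1)+(2k-2)=s$ new vertices, so we have a member of $\mathcal G(n,k)$ on $n$ vertices. By (1),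
$$\gamma_2=(2k-2)k(k-1)+(k-1)^2=(k-1)(2k^2-k-1)=T-(k-1).$$
The pendant cliques have $(2k-2)k(2k-1)+(2k-1)(k-1)=(2k-1)(2k^2-k-1)=k(2k-1)^2-(2k-1)$ edges. By (3) with $M=1$, $e(G)=\lfloor\frac{(n-s)^2}4\rfloor+k(2k-1)^2-1$. So this graph has $e(G)+1-(2k-1)=e(G)-(2k-2)$ edges. $\square$

## 9. $k=2$: a blowup beats the long ring, and a shorter ring wins by one edge

For $k=2$ the bound on $M$ in Theorem 2 is $\frac{16}{27}<1$, so Step 6 is not available. This is not a weakness of the estimate, because the construction itself fails. With $k=2$ and $M=1$, Construction 1 has $\gamma_2(G)=T=6$ and, by (3), $e(G)=\lfloor\frac{(n-8)^2}4\rfloor+17$. Take the $C_7$-blowup $D$ with $(y_1,y_2,y_3)=(2,3,2)$, $w_1=w_4=6$, and $w_2,w_3\ge6$ chosen with $w_1+w_3$ and $w_2+w_4$ as equal as possible and adding up to $n-7$. By (4),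
$$e(D)=\Big\lfloor\frac{(n-7)^2}4\Big\rfloor-(6-2)(6-2)+4+6+6=\Big\lfloor\frac{(n-7)^2}4\Big\rfloor .$$
Also $\gamma_2(D)=6$. It is at most $y_1y_2=6$. For the lower bound we find six edge-disjoint copies of $C_7$, one for each pair $(a,b)$ with $a\in\{1,2\}$ and $b\in\{1,2,3\}$: use the $a$-th vertex of the first $y$-class, the $b$-th of the second, the $a$-th of the third, and in each of the four $w$-classes a vertex reserved for the pair $(a,b)$. So for large $n$ the blowup $D\in\mathcal B(n,2)$ has $\gamma_2(D)=\gamma_2(G)$ and more edges than $G$. It uses $7$ vertices where the ring used $8$.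

So for $k=2$ we must work with a smaller budget, where blowups are still weak. At $\gamma_2=3$ the competitor with hanging cliques is a $K_4$ and a triangle, using $5$ vertices and contributing $9$ edges. Close such a pair into a ring: the vertex saved can be spent on enlarging the triangle to $K_4$ minus an edge, which has $5$ edges instead of $3$. Deleting $uv$ costs one edge, so we win one edge. The ring must have length at least $6$; the core contributes $3$, the $K_4$ contributes $1$, and the $K_4$ minus an edge contributes $2$ if we enter and leave it at its two non-adjacent vertices.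

**Construction 2.** Let $|A|=\lfloor\frac{n-5}2\rfloor$, $|B|=\lceil\frac{n-5}2\rceil$, $u\in A$, $v\in B$. Let $H_0$ be the complete bipartite graph between $A$ and $B$ minus the edge $uv$. Add new vertices $y,y',p,z,z'$. Let $H_1$ be the $K_4$ on $\{u,y,y',p\}$, and let $H_2$ be the $K_4$ on $\{p,z,z',v\}$ minus the edge $pv$. Put $G=H_0\cup H_1\cup H_2$.

**Proof of Theorem 4.** The graph $G$ has $n$ vertices and
$$e(G)=\Big\lfloor\frac{(n-5)^2}4\Big\rfloor-1+6+5=\Big\lfloor\frac{(n-5)^2}4\Big\rfloor+10 .$$

**Step 13: $G$ is $C_5$-free.** This step checks the length of the ring. The three pieces are edge-disjoint and pairwise meet in exactly one vertex: $H_0\cap H_1=\{u\}$, $H_1\cap H_2=\{p\}$, $H_2\cap H_0=\{v\}$. Let $C$ be a cycle that is not contained in one piece. A maximal segment of $C$ inside a piece is a path between the two distinct joint vertices of that piece. At each joint vertex $C$ passes to the only other piece containing that vertex. So $C$ traverses all three pieces, each by a path between its two joint vertices, and its length is at least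
$$d_{H_1}(u,p)+d_{H_2}(p,v)+d_{H_0}(v,u)\ge1+2+3=6 .$$
Here $d_{H_0}(v,u)\ge3$ because $u,v$ are on opposite sides and not adjacent. A cycle inside one piece is even (in $H_0$) or has length at most $4$.

**Step 14: $\gamma_2(G)=3$.** This step computes the target. The $K_4$ on $\{u,y,y',p\}$ and the triangle $vzz'$ are edge-disjoint, so $\gamma_2(G)\ge2+1=3$. Color $A\cup\{y,z,z'\}$ with $0$ and $B\cup\{p,y'\}$ with $1$. The core has no monochromatic edge, in $H_1$ the monochromatic edges are $uy$ and $py'$, and in $H_2$, where $p$ and $v$ have color $1$ and $z,z'$ color $0$, the only one is $zz'$, as $pv$ is not an edge. So $\gamma_2(G)\le3$.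

Now let $G^*\in\mathcal M(n,2)$ with $\gamma_2(G^*)\ge3$, and use the notation of Step 4 with $k=2$. Then $q_i\le3$, and $\lfloor q^2/4\rfloor=0,0,1,2$ for $q=0,1,2,3$. Also $\sigma=0$ or $\sigma\ge3$, and $\gamma_2(D)\le\lfloor\sigma^2/8\rfloor$.

**Step 15: $x\le4$ is impossible.** This step rules out smaller budgets. If $\sigma=0$, then $\sum q_i\le4$, and Lemma 3 with $\rho=\frac23$ gives $\gamma_2(G^*)\le\frac83$, that is, at most $2$. If $\sigma=3$, then $\gamma_2(D)\le1$ and $\sum q_i\le1$, so $\gamma_2(G^*)\le1$. If $\sigma=4$, then $h=0$, all $q_i=0$, and $\gamma_2(G^*)\le2$.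

**Step 16: $x=5$.** This step treats the budget used by $G$ itself, where the constant term matters. There are four cases.

- $\sigma=3$: then $\sum q_i\le2$ and $\gamma_2(G^*)\le1+1=2$, impossible.
- $\sigma=4$: then $\sum q_i\le1$ and $\gamma_2(G^*)\le2+0$, impossible.
- $\sigma=5$: then $h=0$ and $D=G^*$, so $y_1+y_2+y_3=5$, and Lemma 1(3) requires $y_1y_2\ge3$ and $y_2y_3\ge3$. If $y_2=1$, then $y_1,y_3\ge3$ and the sum is at least $7$. If $y_2=2$, then $y_1,y_3\ge2$ and the sum is at least $6$. If $y_2\ge4$, then $y_1+y_3\le1$, contrary to the classes being nonempty. So $(y_1,y_2,y_3)=(1,3,1)$, and Lemma 1(2) gives $e(G^*)\le\lfloor\frac{(n-5)^2}4\rfloor+3+3+1=\lfloor\frac{(n-5)^2}4\rfloor+7$.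
- $\sigma=0$: then $h=5$, $\sum q_i\le5$ and $\sum\lfloor q_i^2/4\rfloor\ge3$. Two $3$'s or three $2$'s would need $\sum q_i\ge6$. At most one $3$ and no $2$, or at most two $2$'s and no $3$, give at most $2$. So there are exactly one $3$ and one $2$, and all other $q_i$ are $0$. Hence $e(G^*)\le\lfloor\frac{(n-5)^2}4\rfloor+6+3$.

**Step 17: $x\ge6$.** This step disposes of larger budgets. Lemma 2 with $k=2$ and $X=6$ gives $e(G^*)\le\frac{(n-6)^2}4+8\cdot36+8\cdot6=\frac{(n-6)^2}4+336$. Since $\frac{(n-5)^2}4-\frac{(n-6)^2}4=\frac{2n-11}4$ tends to infinity, this is less than $\lfloor\frac{(n-5)^2}4\rfloor$ for large $n$.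

In all cases $e(G^*)\le\lfloor\frac{(n-5)^2}4\rfloor+9<e(G)$. The value $\lfloor\frac{(n-5)^2}4\rfloor+9$ is attained: attach a pendant $K_4$ and a pendant $K_3$ to a balanced complete bipartite graph on $n-5$ vertices. This is a member of $\mathcal G(n,2)$ with $3+2=5$ further vertices, $\gamma_2=2+1=3$ and $6+3=9$ further edges. $\square$
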